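\title{Rainbow independent sets in cycles}

\begin{abstract}
Given $n$ independent sets of size $n$ in the cycle $C_t$, one wants to choose a vertex from each so that the chosen vertices are distinct and pairwise non-adjacent. We prove that this is always possible when $t\ge 2n+1$, which confirms a conjecture stated by Ma, Hou, Gao, Liu and Yin. The case $t=2n+1$, due to Lv and Lu, is derived from the cycle lemma. For $t\ge 2n+2$ we delete a window of $2k+1$ consecutive vertices together with $k$ of the sets, chosen so that they can be placed inside the window in two mirror-image ways. As consequences we determine, for all $m\le n\le t/2$, how many independent $n$-sets of $C_t$ force a rainbow independent $m$-set, and we extend the theorem to the disjoint union of a cycle and a chordal graph.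
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite and simple. A set of vertices is \emph{independent} if no two of its elements are adjacent, and an \emph{independent $n$-set} is an independent set with exactly $n$ elements. Let $(F_1,\dots,F_k)$ be a collection of independent sets of a graph $G$, not necessarily distinct; we call the indices $1,\dots,k$ \emph{colors}. A \emph{rainbow independent $m$-set} of the collection is an independent set $\{x_{i_1},\dots,x_{i_m}\}$ of $m$ distinct vertices, where $i_1<\dots<i_m$ are colors and $x_{i_j}\in F_{i_j}$ for every $j$. For integers $m\le n$, let $f_G(n,m)$ be the minimal number $k$ such that every collection of $k$ independent $n$-sets of $G$ has a rainbow independent $m$-set.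

The number $f_G(n,m)$ measures how well different independent sets can be recombined into one. If $G$ has an independent $n$-set $F$, then $f_G(n,m)\ge m$, because fewer than $m$ copies of $F$ do not supply $m$ colors. So $f_G(n,n)=n$ is the best one can hope for. It says that from any $n$ independent $n$-sets one can choose one vertex each, wasting no color, and obtain an independent $n$-set again. A rainbow set for subsets $F_i'\subseteq F_i$ is a rainbow set for the $F_i$, so we may always shrink the given sets to a convenient size.

\paragraph{Paths.} On a path this best case occurs, by a greedy argument. Let $u$ be the leftmost vertex of $F_1\cup\dots\cup F_n$, say $u\in F_i$. Every other set contains nothing to the left of $u$ and at most one of $u$ and its right neighbor. So it keeps $n-1$ vertices that are different from $u$ and not adjacent to $u$. By induction on $n$, these $n-1$ reduced sets have a rainbow independent $(n-1)$-set, and we add $u$ with color $i$.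

\paragraph{Cycles.} Let $C_t$ be the cycle on $t\ge3$ vertices, with vertex set $\mathbb Z_t$ and $v$ adjacent to $v\pm1$. If some vertex lies in no $F_i$, we may delete it and argue on a path. Otherwise there is no leftmost vertex: whichever $u$ we pick, another set may contain both neighbors of $u$ and lose two vertices while only one color is spent. To see when this loss is fatal, list the vertices of an independent $n$-set in cyclic order and consider the $n$ \emph{gaps}, that is, the numbers of steps from each vertex to the next. The gaps are at least $2$ and sum to $t$. In particular $n\le t/2$.

\begin{example}\label{ex:even}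
Let $t=2n$ with $n\ge2$. All gaps equal $2$, so the only independent $n$-sets are the set of even vertices and the set of odd vertices, and these are disjoint. A rainbow independent $n$-set is one of the two classes, and each of its $n$ vertices needs its own color $i$ with $F_i$ equal to that class. Conversely, $n$ copies of a class can represent its $n$ vertices. Hence a collection has a rainbow independent $n$-set if and only if one class occurs at least $n$ times. This is forced for $2n-1$ sets, and it fails for $n-1$ copies of each class and for every subcollection of these. We recover the known value $f_{C_{2n}}(n,n)=2n-1$.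
\end{example}

This obstruction is rigid, and one more vertex destroys it. In $C_{2n+1}$ the independent $n$-set $\{0,2,\dots,2n-2\}$ and its rotation $\{2,4,\dots,2n\}$ differ in a single vertex, so the independent $n$-sets no longer fall into two disjoint classes.

\begin{example}\label{ex:two}
Let $n=2$ and $t\ge5$, and let $F_1=\{a,b\}$. A vertex that is equal or adjacent to $a$, and equal or adjacent to $b$, is a common neighbor of $a$ and $b$. There is at most one common neighbor, since two would close a $4$-cycle. So some $y\in F_2$ is neither equal nor adjacent to one of $a,b$, and $f_{C_t}(2,2)=2$.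
\end{example}

Lv and Lu showed that $f_{C_{2n+1}}(n,n)=n$ for all $n\ge1$. One expects longer cycles to be no worse, but this does not follow formally: a longer cycle offers more independent $n$-sets to aim for, and also more collections to handle. The conjecture that $f_{C_t}(n,n)=n$ whenever $t\ge2n+1$ is stated by Ma, Hou, Gao, Liu and Yin~\cite{MHGLY}. We prove it.

\begin{theorem}\label{thm:main}
If $n\ge1$ and $t\ge2n+1$, then any $n$ independent $n$-sets of $C_t$ have a rainbow independent $n$-set. Hence $f_{C_t}(n,n)=n$.
\end{theorem}

By Example~\ref{ex:even}, the bound $t\ge2n+1$ is sharp for every $n\ge2$. Two consequences follow with little extra work.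

\begin{theorem}\label{thm:all}
Let $1\le m\le n\le t/2$ and $t\ge3$. Then $f_{C_t}(n,m)=m$, except that $f_{C_{2n}}(n,n)=2n-1$ (here $n\ge2$). A collection of independent $n$-sets of $C_{2n}$ has no rainbow independent $n$-set if and only if each of the two independent $n$-sets of $C_{2n}$ occurs in it at most $n-1$ times.
\end{theorem}

A graph is \emph{chordal} if it has no induced cycle of length at least $4$.

\begin{theorem}\label{thm:chordal}
Let $G$ be the disjoint union of $C_t$ and a chordal graph $H$. If $t$ is odd or $t\ge2n+1$, then any $n$ independent $n$-sets of $G$ have a rainbow independent $n$-set.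
\end{theorem}

The proof of Theorem~\ref{thm:main} is governed by the \emph{excess} $t-2n$. The inductive step in Section~\ref{sec:long} removes $2k+1$ vertices and $k$ colors, so it lowers the excess by exactly one. It therefore applies when the excess is at least $2$. From excess $1$ it would lead to excess $0$, where the statement is false, so the case $t=2n+1$ needs its own argument; we give a short one in Section~\ref{sec:odd}. Section~\ref{sec:cons} contains the proofs of Theorems~\ref{thm:all} and~\ref{thm:chordal}.

\section{The cycle $C_{2n+1}$}\label{sec:odd}

\subsection{Independent sets as arcs}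

Let $N=2n+1$. The $n$ gaps of an independent $n$-set of $C_N$ are at least $2$ and sum to $2n+1$, so one gap is $3$ and all others are $2$. The independent $n$-sets are therefore exactly the sets $\{v,v+2,\dots,v+2(n-1)\}$ with $v\in\mathbb Z_N$. Since $N$ is odd, $j\mapsto 2j$ is a bijection of $\mathbb Z_N$. In this section we give the vertex $2j$ the new name $j$. The independent $n$-sets then become the \emph{arcs}
\[
A(a)=\{a,a+1,\dots,a+n-1\},\qquad a\in\mathbb Z_N .
\]
Given $F_i=A(a_i)$ for $1\le i\le n$, we must find a target arc $A(w)$ whose $n$ elements can be distributed among the $n$ colors, color $i$ receiving an element of $F_i$.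

\begin{example}\label{ex:seven}
Let $n=3$, $N=7$, $F_1=F_2=A(0)=\{0,1,2\}$ and $F_3=A(3)=\{3,4,5\}$. The target $A(0)$ fails because $F_3$ misses it. The target $A(2)=\{2,3,4\}$ fails because $F_1$ and $F_2$ both meet it only in its first element. The target $A(1)=\{1,2,3\}$ works: colors $1,2$ fill it from the left and color $3$ from the right. In the original names, $F_1=F_2=\{0,2,4\}$, $F_3=\{6,1,3\}$, and the rainbow set is $\{2,4,6\}$.
\end{example}

The example shows the general picture. An arc is short enough that it meets the target in an initial or in a final segment, and a target can only fail because too many colors have short segments at the same end. To make this precise, fix $w$. Each of the $2n+1$ residues $a$ has exactly one of the following forms.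
\begin{itemize}
\item $a=w-s$ with $1\le s\le n$. The elements $w-s,\dots,w-1$ of $A(a)$ are congruent to $w+N-s,\dots,w+N-1$ with $N-s\ge n+1$, so they lie outside $A(w)$. Thus $A(a)\cap A(w)=\{w,\dots,w+n-s-1\}$ consists of the first $n-s$ elements of $A(w)$.
\item $a=w+s$ with $0\le s\le n$. Since $s+n-1<N$, the arc $A(a)$ ends before it returns to $w$. Thus $A(a)\cap A(w)=\{w+s,\dots,w+n-1\}$ consists of the last $n-s$ elements of $A(w)$.
\end{itemize}
Call color $i$ a \emph{prefix color} or a \emph{suffix color} according to the form of $a_i$, and call $n-s$ its \emph{length}.

\begin{lemma}\label{lem:fill}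
Suppose that for every $r$ with $0\le r\le n-1$ at most $r$ prefix colors have length at most $r$, and at most $r$ suffix colors have length at most $r$. Then $A(w)$ is a rainbow independent $n$-set.
\end{lemma}

\begin{proof}
Order the prefix colors by length, $\ell_1\le\ell_2\le\cdots$. If $\ell_j\le j-1$ for some $j$, then $j$ prefix colors have length at most $j-1$, contrary to the hypothesis for $r=j-1\le n-1$. So $\ell_j\ge j$, and the $j$-th prefix color can take the $j$-th element of $A(w)$. The same ordering of the suffix colors lets the $j$-th of them take the $j$-th element from the right. If there are $p$ prefix colors, there are $n-p$ suffix colors; they take the first $p$ and the last $n-p$ elements, which are distinct and fill $A(w)$.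
\end{proof}

We now express the hypothesis through the starting points $a_i$. Put $b=w-n$, so that $b-1\equiv w+n \pmod N$. A prefix color has length at most $r$ when $n-r\le s\le n$, that is, when $a_i\in\{b,b+1,\dots,b+r\}$. A suffix color has length at most $r$ when $a_i\in\{b-1,b-2,\dots,b-1-r\}$. For $p\in\mathbb Z$ let $\mu(p)$ be the number of colors $i$ with $a_i\equiv p\pmod N$, and let $y_p=1-\mu(p)$. A set of $r+1$ residues contains at most $r$ starting points, counted with multiplicity, exactly when the sum of $y_p$ over it is at least $1$. So the hypothesis of Lemma~\ref{lem:fill} reads
\begin{equation}\label{eq:sums}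
\sum_{q=0}^{r}y_{b+q}\ge1\qquad\text{and}\qquad\sum_{q=0}^{r}y_{b-1-q}\ge1\qquad(0\le r\le n-1).
\end{equation}
We have to cut the cyclic sequence $(y_p)$ between $b-1$ and $b$ so that the partial sums are positive in both directions. For one direction, the cycle lemma counts the cuts.

\subsection{The cycle lemma}

\begin{lemma}[Cycle lemma]\label{lem:cycle}
Let $(y_p)_{p\in\mathbb Z}$ be an $N$-periodic sequence of integers with $y_p\le1$ for all $p$ and with $S=y_1+\dots+y_N>0$. Then for at least $S$ residues $b$ modulo $N$, all sums $y_b+y_{b+1}+\dots+y_{b+r}$ with $r\ge0$ are positive.
\end{lemma}

\begin{proof}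
Define $s_p$ for $p\in\mathbb Z$ by $s_0=0$ and $s_p-s_{p-1}=y_p$. Then $s_{p+N}=s_p+S$, so $s_p\to\pm\infty$ as $p\to\pm\infty$. The sequence cannot jump upward over an integer $h$: if $s_p<h$ and $q>p$ is the first index with $s_q\ge h$, then $s_q\le s_{q-1}+1\le h$, so $s_q=h$. This is where $y_p\le1$ is used. Consequently every integer $h$ is a value of $s$, and it is taken for a last time, at an index $p(h)$. For $q>p(h)$ we have $s_q>h$, because $s_q<h$ would force a later return to $h$. So $b=p(h)+1$ has the required property: $y_b+\dots+y_{b+r}=s_{b+r}-h>0$.

It remains to see that $h=0,\dots,S-1$ give distinct residues. From $s_{p+N}=s_p+S$ we get $p(h+S)=p(h)+N$. If $p(h')=p(h)+cN$ for an integer $c$, then $p(h')=p(h+cS)$, and applying $s$ gives $h'=h+cS$. For $h,h'\in\{0,\dots,S-1\}$ this forces $c=0$ and $h=h'$.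
\end{proof}

\begin{proposition}\label{prop:odd}
For every $n\ge1$, any $n$ independent $n$-sets of $C_{2n+1}$ have a rainbow independent $n$-set.
\end{proposition}

\begin{proof}
The sequence $y_p=1-\mu(p)$ is $N$-periodic, satisfies $y_p\le1$, and has sum $S=N-n=n+1$ over a period. By Lemma~\ref{lem:cycle}, at least $n+1$ residues $b$ satisfy all the first inequalities in~\eqref{eq:sums}. The reversed sequence $y'_p=y_{-p}$ has the same three properties, and $y'_c+\dots+y'_{c+r}=\sum_{q=0}^r y_{b-1-q}$ for $b=1-c$. So at least $n+1$ residues $b$ satisfy all the second inequalities. Since $2(n+1)>2n+1=N$, some $b$ satisfies both, and Lemma~\ref{lem:fill} applies with $w=b+n$.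
\end{proof}

In Example~\ref{ex:seven}, $(y_0,\dots,y_6)=(-1,1,1,0,1,1,1)$. The first inequalities hold for $b\in\{1,2,4,5\}$ and the second for $b\in\{0,3,5,6\}$. The only common value is $b=5$, which gives the target $A(5+3)=A(1)$.

\section{Cycles of length at least $2n+2$}\label{sec:long}

For larger $t$ the independent $n$-sets have many shapes and the reduction to arcs is lost. In exchange there is room to cut a piece out of the cycle and use induction.

\subsection{Three colors by hand}\label{sub:three}

Let $n=3$ and $t\ge8$, and rotate the cycle so that $0\in F_1$.

\emph{First attempt.} Give color $1$ the vertex $0$ and delete $-1,0,1$. If neither $F_2$ nor $F_3$ contains both $-1$ and $1$, each loses at most one vertex, and the greedy argument on the remaining path finishes the proof. So assume $\pm1\in F_2$.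

\emph{Second attempt.} The set that blocked us has a useful property: color $2$ may use $-1$ or $1$. So we release color $1$ and reserve $\{-1,0,1\}$ for color $2$. The vertex $-1$ conflicts only with $-2$, and $1$ only with $2$. We are safe if the other two colors do not use both $2$ and $-2$, and we enforce this by \emph{joining $2$ and $-2$ by an edge}. What remains is a cycle $C'$ of length $t-3\ge5$. If $F_1$ and $F_3$ both contain $2$-sets that are independent in $C'$, Example~\ref{ex:two} gives a rainbow pair, which omits $2$ or $-2$, and color $2$ takes $1$ or $-1$ accordingly. When does a set $F$ contain no such $2$-set? If $F$ has three vertices on $C'$, we drop the vertex $2$ if present. If it has exactly two, they are independent in $C'$ unless they are $\pm2$, and then the third vertex, which lies in $\{-1,0,1\}$, is $0$. If it has only one, then $\pm1\in F$. So we are blocked only if (a) $\pm1\in F_3$, or (b) $F_l=\{-2,0,2\}$ for some $l\in\{1,3\}$.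

\emph{Third attempt.} Again the blocking set is symmetric, and now two colors fit into $\{-2,\dots,2\}$ in two mirror-image ways. In case (a), colors $(2,3)$ go to $(-1,1)$ or to $(1,-1)$. In case (b), colors $(l,2)$ go to $(-2,1)$ or to $(2,-1)$. The first placement avoids $2$ and the second avoids $-2$. If the third color has a vertex $y$ outside $\{-2,\dots,2\}$, we use the first placement when $y\ne-3$ and the second when $y=-3$, and we are done. Otherwise the third set is $\{-2,0,2\}$. In case (a) this means $F_1=\{-2,0,2\}$, so we may switch to case (b) with $l=1$; the third set is then $F_3$, which contains $\pm1$ and hence has its last vertex outside $\{-2,\dots,2\}$. In case (b) it means $F_1=F_3=\{-2,0,2\}$; we place colors $(1,3)$ on $(-2,0)$ or $(2,0)$, and the third set is $F_2$, which contains $\pm1$ and hence has its last vertex outside $\{-2,\dots,2\}$.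

The pattern is this. We hold $k$ colors in a window of $2k+1$ vertices in two mirror-image ways. Either the window can be cut out and induction applies, or some set contains every second vertex of a symmetric interval, and then that set improves our holding. The placements met above were $\{0\}$, $\{-1\}$, $\{-1,1\}$, $\{-2,1\}$, $\{-2,0\}$: an improvement either adds a color or moves a vertex one step to the left.

\subsection{Anchors}

We prove Theorem~\ref{thm:main} by induction on $n$. The case $n=1$ is trivial and the case $t=2n+1$ is Proposition~\ref{prop:odd}. For the rest of this section let $n\ge2$ and $t\ge2n+2$, assume the theorem for all $n'<n$ and all $t'\ge2n'+1$, and let $F_1,\dots,F_n$ be independent $n$-sets of $C_t$, rotated so that $0\in F_1$.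

We identify the integers in $[-n,n]$ with vertices of $C_t$. Two different integers in this range differ by at most $2n\le t-2$, so they are different vertices, and they are adjacent exactly when they differ by $1$. For $0\le k\le n$ let
\[
W_k=\{-k,-k+1,\dots,k\},\qquad O_k=\{-k,-k+2,\dots,k-2,k\}.
\]
The \emph{window} $W_k$ induces a path on $2k+1$ vertices, and $O_k=-O_k$ has $k+1$ elements. We will use that
\begin{equation}\label{eq:window}
\text{an independent subset of $W_k$ has at most $k+1$ elements, with equality only for $O_k$.}
\end{equation}
Indeed, if $v_0<\dots<v_j$ are its elements, then $2j\le v_j-v_0\le2k$, and $j=k$ forces $v_0=-k$ and all differences equal to $2$.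

\begin{definition}\label{def:anchor}
Let $1\le k\le n$. A \emph{$k$-anchor} is a pair $(A,\varphi)$, where $A$ is a set of $k$ colors and $\varphi\colon A\to\{-k,\dots,k-1\}$ is a map such that $|\varphi(a)-\varphi(a')|\ge2$ for all $a\ne a'$ in $A$, and both $\varphi(a)\in F_a$ and $-\varphi(a)\in F_a$ for all $a\in A$.
\end{definition}

Thus $\varphi$ places the colors of $A$ on a rainbow independent set in $[-k,k-1]$, which avoids the right end of $W_k$, and $-\varphi$ places the same colors on a rainbow independent set in $[-k+1,k]$, which avoids the left end; see Figure~\ref{fig:anchor}. The pair $A=\{1\}$, $\varphi(1)=0$ is a $1$-anchor, and the image of an $n$-anchor is a rainbow independent $n$-set.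

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\foreach \y in {0,1.5} {
  \draw (-4.7,\y) -- (4.7,\y);
  \draw[dashed] (-3.45,\y-0.25) rectangle (3.45,\y+0.6);
  \foreach \x in {-4,...,4} { \filldraw[fill=white] (\x,\y) circle (2.6pt); }
}
\foreach \x/\c in {-3/a,0/b,2/c} {
  \fill (\x,1.5) circle (2.6pt); \node at (\x,1.85) {$\c$};
  \fill (-1*\x,0) circle (2.6pt); \node at (-1*\x,0.35) {$\c$};
}
\filldraw[fill=gray!60] (4,1.5) circle (2.6pt);
\filldraw[fill=gray!60] (-4,0) circle (2.6pt);
\foreach \x in {-4,...,4} { \node at (\x,-0.55) {\small $\x$}; }
\node at (5.2,1.5) {$\varphi$};
\node at (5.2,0) {$-\varphi$};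
\end{tikzpicture}
\caption{A $3$-anchor places three colors $a,b,c$ on $-3,0,2$ (top row) or on the mirror image $3,0,-2$ (bottom row) inside the window $\{-3,\dots,3\}$ (dashed). The top placement leaves $3$ unused, so another color may take the vertex $4$; the bottom placement leaves $-3$ unused, so another color may take the vertex $-4$ (gray vertices).}
\label{fig:anchor}
\end{figure}

The image of $\varphi$ has very few possible shapes. Split $\{-k,\dots,k-1\}$ into the $k$ pairs $\{-k+2r,-k+2r+1\}$, $0\le r<k$. The $k$ values of $\varphi$ are pairwise at distance at least $2$, so each pair contains at most one, and hence exactly one. If the larger element $-k+2r+1$ of a pair is used, the smaller element $-k+2r+2$ of the next pair is not, so the larger one is used there too. Therefore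
\begin{equation}\label{eq:shape}
\varphi(A)=\{-k+2r: 0\le r<x\}\cup\{-k+2r+1: x\le r<k\}
\end{equation}
for a unique $x\in\{0,\dots,k\}$, the number of pairs in which the smaller element is used. We call $x$ the \emph{shift} of the anchor. In Figure~\ref{fig:anchor} the shift is $1$.

\subsection{Cutting out the window}

The next lemma says that a $k$-anchor reduces the problem to a shorter cycle unless a color outside $A$ has one of two rigid forms. The difficulty is that each remaining set must keep $n-k$ vertices and must also survive the new edge; each requirement excludes one configuration.

\begin{lemma}\label{lem:cut}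
Let $(A,\varphi)$ be a $k$-anchor with $1\le k\le n-1$. Then there is a rainbow independent $n$-set, or there is a color $l\notin A$ with $F_l\supseteq O_k$ or $F_l\supseteq O_{k+1}$.
\end{lemma}

\begin{proof}
Suppose that no such $l$ exists. Delete $W_k$ from $C_t$ and join the two ends $k+1$ and $-k-1$ of the remaining path by an edge. The result is a cycle $C'$ of length
\[
t'=t-(2k+1)\ge 2(n-k)+1\ge3 .
\]
This inequality is where $t\ge2n+2$ is needed. The edges of $C'$ are the edges of $C_t$ that avoid $W_k$, together with the new edge. So a set of vertices of $C'$ is independent in $C'$ if and only if it is independent in $C_t$ and does not contain both $k+1$ and $-k-1$.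

We claim that for each $l\notin A$ the set $F_l\setminus W_k$ contains an $(n-k)$-set that is independent in $C'$. Since $F_l\not\supseteq O_k$, \eqref{eq:window} gives $|F_l\cap W_k|\le k$, so $|F_l\setminus W_k|\ge n-k$. If $F_l$ does not contain both $k+1$ and $-k-1$, then $F_l\setminus W_k$ is independent in $C'$ and the claim holds. Suppose that $F_l$ contains both. We must then discard one of them, so we need one vertex more. Now $k,-k\notin F_l$, so $F_l\cap W_k\subseteq W_{k-1}$. By~\eqref{eq:window} this set has at most $k$ elements, and if it had $k$ it would equal $O_{k-1}$, giving $F_l\supseteq O_{k-1}\cup\{k+1,-k-1\}=O_{k+1}$, which is excluded. Hence $|F_l\cap W_k|\le k-1$ and $|F_l\setminus W_k|\ge n-k+1$. Removing $k+1$ leaves at least $n-k$ vertices, independent in $C'$. This proves the claim.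

By the induction hypothesis for $n'=n-k<n$ and $t'\ge2n'+1$, the $n-k$ colors outside $A$ have a rainbow $(n-k)$-set $R'$ that is independent in $C'$. It is independent in $C_t$, it is disjoint from $W_k$, and it contains at most one of $k+1$ and $-k-1$. The only edges of $C_t$ between $W_k$ and its complement are $\{-k,-k-1\}$ and $\{k,k+1\}$. If $-k-1\notin R'$, take $R'\cup\varphi(A)$: the first edge is avoided because $-k-1\notin R'$, and the second because $k\notin\varphi(A)$. If $-k-1\in R'$, then $k+1\notin R'$, and we take $R'\cup(-\varphi(A))$: the first edge is avoided because $-k\notin-\varphi(A)$, and the second because $k+1\notin R'$. In both cases we obtain an independent set of $n$ vertices, one for each color.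
\end{proof}

This proof uses only that the colors of $A$ have one placement in $[-k,k-1]$ and one in $[-k+1,k]$. The requirement that the two be mirror images serves the next step: the obstructions $O_k$ and $O_{k+1}$ are symmetric about $0$, so a single change of $\varphi$ updates both placements at once.

\subsection{Improving the anchor}

\begin{proof}[End of the proof of Theorem~\ref{thm:main}]
Suppose that there is no rainbow independent $n$-set. Anchors exist, so we may choose an anchor $(A,\varphi)$ with the largest possible size $k$ and, among those, the largest possible shift $x$. There is no $n$-anchor, so $k\le n-1$, and Lemma~\ref{lem:cut} provides a color $l\notin A$ with $F_l\supseteq O_{k+1}$ or $F_l\supseteq O_k$. In each of three cases we construct a better anchor $(A',\varphi')$.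

\emph{Case 1: $F_l\supseteq O_{k+1}$.} The color $l$ has the vertices $\pm(k+1)$, just outside the window. A $(k+1)$-anchor takes values in $[-k-1,k]$, so $l$ should go to $-k-1$. Its neighbor $-k$ may be used by $\varphi$, but it is not used by $-\varphi$. So put $A'=A\cup\{l\}$, $\varphi'(l)=-k-1$, and $\varphi'(a)=-\varphi(a)$ for $a\in A$. The values $\varphi'(a)$, $a\in A$, lie in $[-k+1,k]$, they are pairwise at distance at least $2$, and they are at distance at least $2$ from $-k-1$. Also $\pm\varphi'(a)\in F_a$ for $a\in A$, and $\pm(k+1)\in F_l$. Thus $(A',\varphi')$ is a $(k+1)$-anchor, contrary to the choice of $k$.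

In the remaining cases $F_l\supseteq O_k$. The set $O_k$ consists of $k$ and the smaller elements of all $k$ pairs. We would like to add $l$ at the free vertex $k$. This is possible exactly when $k-1$ is unused, and by~\eqref{eq:shape} that means $x=k$.

\emph{Case 2: $F_l\supseteq O_k$ and $x=k$.} By~\eqref{eq:shape}, $\varphi(A)=\{-k,-k+2,\dots,k-2\}$. Put $A'=A\cup\{l\}$, $\varphi'=\varphi$ on $A$, and $\varphi'(l)=k$. The image is $O_k\subseteq[-k-1,k]$, its elements are pairwise at distance at least $2$, and $\pm k\in F_l$. Thus $(A',\varphi')$ is a $(k+1)$-anchor, again contrary to the choice of $k$.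

\emph{Case 3: $F_l\supseteq O_k$ and $x<k$.} Here we use $l$ to move one step toward Case 2, by an exchange in the first pair whose larger element is used. Let $a\in A$ be the color with $\varphi(a)=-k+2x+1$. Put $A'=(A\setminus\{a\})\cup\{l\}$, $\varphi'=\varphi$ on $A\setminus\{a\}$, and $\varphi'(l)=-k+2x$. Since $0\le x<k$, the value $-k+2x$ lies in $O_k\cap[-k,k-1]$, and its negative lies in $O_k$ by symmetry, so $\pm\varphi'(l)\in F_l$. By~\eqref{eq:shape}, the values nearest to $-k+2x$ in the new image are $-k+2x-2$ (if $x\ge1$) and $-k+2x+3$ (if $x\le k-2$), at distances $2$ and $3$. Thus $(A',\varphi')$ is a $k$-anchor. It uses the smaller element in the pairs $r=0,\dots,x$ and the larger in the others, so its shift is $x+1$, contrary to the choice of $x$.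

All cases are contradictory, so a rainbow independent $n$-set exists and the induction is complete. This gives $f_{C_t}(n,n)\le n$. The reverse inequality holds because $C_t$ has the independent $n$-set $\{0,2,\dots,2n-2\}$.
\end{proof}

\section{Consequences}\label{sec:cons}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
The case $m=n$, $t=2n$, including the characterization, is Example~\ref{ex:even}; here $n\ge2$ because $t\ge3$. In all other cases $t\ge2m+1$: if $m<n$ then $t\ge2n\ge2m+2$, and if $m=n$ and $t\ne2n$ then $t\ge2n+1$. Given $m$ independent $n$-sets, replace each by an $m$-element subset and apply Theorem~\ref{thm:main} with $m$ in place of $n$. This gives $f_{C_t}(n,m)\le m$. Since $n\le t/2$, the set $\{0,2,\dots,2n-2\}$ is an independent $n$-set, so $f_{C_t}(n,m)\ge m$.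
\end{proof}

For Theorem~\ref{thm:chordal} we need a substitute for the leftmost vertex of a path. A \emph{clique} is a set of pairwise adjacent vertices, and a vertex is \emph{simplicial} if its neighbors form a clique. We use two standard facts: an induced subgraph of a chordal graph is chordal, directly from the definition, and every chordal graph with at least one vertex has a simplicial vertex (Dirac). Write $N[u]$ for the set consisting of $u$ and its neighbors in $G$.

\begin{proof}[Proof of Theorem~\ref{thm:chordal}]
We fix $G$ and use induction on $n$; the case $n=1$ is trivial. Let $n\ge2$ and let $F_1,\dots,F_n$ be independent $n$-sets of $G$.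

Suppose first that all $F_i$ lie in $V(C_t)$. Then $t\ge2n$, so $t\ge2n+1$ if $t$ is odd. Thus $t\ge2n+1$ under either hypothesis, and Theorem~\ref{thm:main} applies.

Otherwise $U=V(H)\cap(F_1\cup\dots\cup F_n)$ is nonempty. We look for a simplicial vertex in the subgraph of $H$ induced by $U$, not in $H$ itself, because the vertex must belong to one of the sets. This subgraph is chordal, so it has a simplicial vertex $u$; say $u\in F_i$. The set $N[u]\cap U$ is a clique. For $l\ne i$ we have $F_l\cap N[u]\subseteq N[u]\cap U$, since $N[u]\subseteq V(H)$. An independent set meets a clique in at most one vertex, so $|F_l\setminus N[u]|\ge n-1$. Choose an $(n-1)$-subset of each $F_l\setminus N[u]$, $l\ne i$. The hypothesis on $t$ passes to $n-1$, since $t$ is odd or $t\ge2n+1>2(n-1)+1$. By induction these $n-1$ sets have a rainbow independent $(n-1)$-set. It avoids $N[u]$, so adding $u$ with color $i$ gives a rainbow independent $n$-set.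
\end{proof}

Neither hypothesis can simply be dropped. For $t=2n\ge4$ and any $H$, take $n-1$ copies of the even class of $C_{2n}$ and one copy of the odd class; by Example~\ref{ex:even} there is no rainbow independent $n$-set. If $H=C_4$, which is not chordal, the two independent $2$-sets of $H$ have no rainbow independent $2$-set, whatever $t$ is.

\begin{thebibliography}{9}

\bibitem{MHGLY}
Yue Ma, Xinmin Hou, Jun Gao, Boyuan Liu, Zhi Yin,
\emph{Rainbow independent sets in graphs with maximum degree two},
arXiv:2108.02520 (2021).

\end{thebibliography}
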